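# No constant-factor approximation for harmonious colorings, and the threshold $n^{1/3}$

## 1. Two counting bounds, and the guess that they decide $h$

All graphs are finite, simple and undirected, and $[k]=\{1,\dots,k\}$.

**Definition (harmonious coloring).** Let $c\colon V(G)\to[k]$ be a proper vertex coloring of $G$. It is *harmonious* if for every two distinct colors $i,j\in[k]$ there is at most one pair of adjacent vertices colored with $i$ and $j$. The *harmonious chromatic number* $h(G)$ is the least $k$ for which such a coloring exists.

In other words, each edge carries a pair of colors, and no pair is used twice. Coloring all vertices differently is harmonious, so $h(G)\le |V(G)|$. For the path with four vertices, the coloring $1,2,1,2$ is proper but uses the pair $\{1,2\}$ three times. The coloring $1,2,3,1$ uses the pairs $\{1,2\},\{2,3\},\{1,3\}$ once each and is harmonious. Two colors offer only one pair for three edges, so $h=3$ here.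

**Definition (constant factor approximation).** A *constant factor approximation algorithm for $h$* is a polynomial-time algorithm that, for some absolute constant $\rho\ge1$ and every input graph $G$, outputs a harmonious coloring of $G$ with at most $\rho\,h(G)$ colors.

Does such an algorithm exist for arbitrary graphs? The question comes from Ruxandra Marinescu-Ghemeci, Camelia Obreja and Alexandru Popa, "Approximate and exact results for the harmonious chromatic number", arXiv:2106.00278 (2021). A known result, which we shall not need, says that computing a minimum harmonious coloring of an arbitrary graph is APX-hard. This alone does not exclude a large constant $\rho$.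

The first guess would be yes, because there are two easy lower bounds for $h$ and they look accurate.

**Lemma 1.** Let $G$ have $m\ge1$ edges and maximum degree $\Delta$, and put $L=L(G)=\max\{\Delta+1,\lceil\sqrt{2m}\,\rceil\}$. In a harmonious coloring any two distinct vertices at distance at most $2$ have different colors, and
$$h(G)\ge L. \tag{1}$$

*Proof.* Adjacent vertices differ because the coloring is proper. If $y\ne y'$ have a common neighbor $x$ and the same color, then $xy$ and $xy'$ are two edges with the same color pair, which is forbidden. Hence a vertex of degree $\Delta$ and its neighbors have $\Delta+1$ different colors. Also, different edges have different color pairs, so with $k=h(G)$ we get $\binom k2\ge m$. Thus $k^2\ge k(k-1)\ge2m$, and $k\ge\lceil\sqrt{2m}\,\rceil$ since $k$ is an integer. $\square$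

Note that $L\ge2$ and $2m\le L^2$; we use both often. Let us compare $h$ with $L$ in simple cases.

* *Stars.* In $K_{1,d}$ with $d\ge 1$ all vertices are within distance $2$, so $h=d+1$. Since $(d+1)^2\ge 2d$, also $L=d+1$.
* *Complete graphs.* For $n\ge2$, $h(K_n)=n=\Delta+1$, and $\sqrt{2m}=\sqrt{n(n-1)}\le n$, so $L=n=h$.
* *Complete bipartite graphs.* In $K_{a,b}$ with $1\le a\le b$ all vertices are within distance $2$, so $h=a+b$. Since $L\ge b+1>(a+b)/2$, we have $h<2L$.
* *Matchings.* For $m$ disjoint edges, give the edges different pairs from $[L+1]$. There are enough pairs, since $\binom{L+1}2\ge L^2/2\ge m$. So $h\le L+1$.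
* *Paths.* For the path with $m$ edges let $k$ be the odd one of the numbers $L+1,L+2$. The graph $K_k$ is connected with all degrees even, so it has an Euler circuit, of length $\binom k2\ge m$. Color the vertices along the path with the successive vertices of the first $m$ steps of this circuit. Consecutive colors differ and no pair repeats, so $h\le L+2\le2L$.

In every case $L\le h\le 2L$. The guess is therefore that $h(G)\le C\,L(G)$ for an absolute constant $C$, perhaps by a greedy coloring. That would give a constant factor approximation.

## 2. Hubs over blocks: a family with $h\ge(L/3)^{3/2}$

To break the guess we look for graphs in which very many vertices are pairwise at distance at most $2$, with small degrees and few edges. A vertex of degree $r$ puts $\binom r2$ pairs of neighbors at distance at most $2$, at the price of $r$ edges. So we use many *hubs* of moderately large degree, each joined to two *blocks* of vertices. A graph $F$ will say which pairs of blocks get a hub.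

**Definition (the graph $H(F,t)$).** Let $F$ be a graph with $N$ vertices, $M\ge1$ edges and no isolated vertex, and let $t\ge1$ be an integer. For each $v\in V(F)$ take a set $X_v$ of $t$ vertices (a block), the blocks being pairwise disjoint. For each edge $e=uv$ of $F$ take a new vertex $w_e$ (a hub), adjacent to exactly the $2t$ vertices of $X_u\cup X_v$.

The graph $H=H(F,t)$ is bipartite with sides $\bigcup_vX_v$ and $\{w_e:e\in E(F)\}$. It has $tN+M$ vertices and $2tM$ edges. For instance, $H(K_2,t)$ is the star $K_{1,2t}$, and $H(K_3,1)$ is the cycle $C_6$.

**Lemma 2.** In every harmonious coloring of $H(F,t)$,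
$$\text{all }2t\text{ vertices of }X_u\cup X_v\text{ have distinct colors whenever }uv\in E(F).\tag{2}$$

*Proof.* Any two of these vertices have the common neighbor $w_{uv}$, so Lemma 1 applies. $\square$

Take $F=K_N$ with $N\ge2$. Any two block vertices lie in some $X_u\cup X_v$ with $uv$ an edge, so by (2) all $Nt$ block vertices have distinct colors, and $h\ge Nt$. The maximum degree is $\max\{2t,N-1\}$ and there are $N(N-1)t$ edges. So $L$ is about the larger of $2t$ and $N\sqrt{2t}$, and these have the same order when $t$ has order $N^2$. We take $t=N^2$.

**Proposition 3.** For $N\ge2$ the graph $G=H(K_N,N^2)$ has $L=2N^2+1$ and $h(G)\ge N^3\ge(L/3)^{3/2}$.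

*Proof.* We have just seen $h(G)\ge N\cdot N^2=N^3$. A hub has degree $2N^2$ and a block vertex has degree $N-1$, so $\Delta=\max\{2N^2,N-1\}=2N^2$. The number of edges is $m=2N^2\binom N2=N^3(N-1)\le N^4$. Thus $\sqrt{2m}\le\sqrt2\,N^2\le 2N^2$, and as $2N^2$ is an integer, $\lceil\sqrt{2m}\,\rceil\le2N^2$. Hence $L=2N^2+1\le3N^2$, so $N^2\ge L/3$ and $N^3\ge(L/3)^{3/2}$. $\square$

For $N=3$: $\Delta=18$, $m=54$, $\lceil\sqrt{108}\,\rceil=11$, so $L=19$ while $h\ge27$. For $N=10$: $\Delta=200$, $m=9000$, $\lceil\sqrt{18000}\,\rceil=135$, so $L=201$ while $h\ge1000$.

So the guess about $L$ is false. This does not yet settle the question about algorithms, because a clever algorithm need not compare itself with $L$. But the construction does more than refute the guess. By (2), hubs force the blocks of adjacent vertices of $F$ to have disjoint color sets, so a harmonious coloring of $H(F,t)$ contains information about proper colorings of $F$, and those are very hard to approximate.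

## 3. Hardness up to $n^{1/3}$ and $\sqrt h$, and matching algorithms

**Theorem 1.** If $\mathrm P\ne\mathrm{NP}$, there is no constant factor approximation algorithm for the harmonious chromatic number, even on bipartite graphs.

**Theorem 2 (sharp form).**

1. Let $\varepsilon>0$ and $C\ge1$. If $\mathrm P\ne\mathrm{NP}$, no polynomial-time algorithm outputs, for every bipartite graph $G$ on $n$ vertices, a harmonious coloring with at most $C\,n^{1/3-\varepsilon}h(G)$ colors. The same holds with $C\,h(G)^{1/2-\varepsilon}h(G)$ in place of $C\,n^{1/3-\varepsilon}h(G)$.
2. There is a polynomial-time algorithm that outputs, for every graph $G$ with $n$ vertices and at least one edge, a harmonious coloring with at most $\min\{3\,n^{1/3},\,5\sqrt{h(G)}\}\cdot h(G)$ colors. (If $G$ has no edges, $h(G)=1$.)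
3. If $G$ has $m\ge1$ edges and maximum degree $\Delta$, and $L=\max\{\Delta+1,\lceil\sqrt{2m}\,\rceil\}$, then $L\le h(G)\le5L^{3/2}$. The exponent $3/2$ is optimal: there are infinitely many graphs with $h(G)\ge(L/3)^{3/2}$ and $L\to\infty$.

So, unless $\mathrm P=\mathrm{NP}$, the best polynomial-time ratio is $n^{1/3}$ up to factors $n^{o(1)}$ in terms of $n$, and $\sqrt h$ up to factors $h^{o(1)}$ in terms of $h$.

We quote one result (D. Zuckerman, *Linear degree extractors and the inapproximability of max clique and chromatic number*, Theory of Computing 3 (2007), 103–128): for every $\delta>0$ it is NP-hard to approximate the chromatic number $\chi(F)$ of $N$-vertex graphs within a factor $N^{1-\delta}$. We use it in this form: if some polynomial-time algorithm properly colors every $N$-vertex graph $F$ with at most $N^{1-\delta}\chi(F)$ colors, where $0<\delta<1$, then $\mathrm P=\mathrm{NP}$. Theorem 1 needs only hardness within some factor $N^\delta$, $\delta>0$, which goes back to Lund and Yannakakis (J. ACM 41 (1994)).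

**Convention on $F$.** It suffices to color graphs $F$ with $M\ge1$ edges, no isolated vertex, and $N$ larger than any fixed constant. An edgeless graph is colored with one color. If there is an edge, delete all isolated vertices. This does not change $\chi$ and can only decrease $N$, hence also $N^{1-\delta}$, and the deleted vertices can later receive any color in use. If $N$ is then below the constant, find an optimal coloring by brute force.

## 4. Subdividing $F$, and why the blocks must be large

The simplest attempt is $t=1$. Then $H(F,1)$ is $F$ with every edge subdivided once. By (2), a harmonious coloring of it, restricted to $V(F)$, is a proper coloring of $F$. It uses at most as many colors as we paid for $H(F,1)$, but that can be far too many.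

Let $N$ be even and $F=K_{N/2,N/2}$. Then $H(F,1)$ has $2M=N^2/2$ edges, so by (1) every harmonious coloring uses at least $\sqrt{N^2}=N$ colors, although $\chi(F)=2$. The bound we get on the number of colors used on $V(F)$ is then no better than $N$, which is trivial. The color pairs needed for the edges at the hubs hide the chromatic number.

The cure is to increase $t$. We can always pay for the hubs with $M$ private colors, and this price does not depend on $t$, while the blocks can be colored with $t\chi(F)$ colors.

**Lemma 4.** $h(H(F,t))\le t\,\chi(F)+M$.

*Proof.* Let $f$ be a proper coloring of $F$ with $q=\chi(F)$ colors. Color the $t$ vertices of $X_v$ bijectively with $(f(v),1),\dots,(f(v),t)$, and give the hubs $M$ pairwise distinct new colors. This uses at most $tq+M$ colors.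

Every edge joins a hub to a block vertex, and these have different colors, so the coloring is proper. Suppose two edges have the same color pair. Each pair contains exactly one hub color, and a hub color occurs at one vertex only, so both edges are incident to the same hub $w_e$, $e=uv$, and their other ends in $X_u\cup X_v$ have the same color. Since $f(u)\ne f(v)$, all colors on $X_u\cup X_v$ are distinct. So the other ends coincide, and the two edges are equal. $\square$

## 5. Back to $F$: $t$-fold colorings and a greedy cover

Now we need the reverse direction: a harmonious coloring of $H(F,t)$ with $a$ colors should give a proper coloring of $F$ with about $a/t$ colors. Choosing one vertex from each block gives a proper coloring of $F$ by (2), but perhaps with all $a$ colors, and we do not gain the factor $1/t$. What we really have is a *$t$-fold coloring* of $F$: each vertex gets a set of $t$ colors, and adjacent vertices get disjoint sets.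

A $t$-fold coloring may use fewer than $t\chi(F)$ colors. Let $F=C_5$ with vertices $0,1,2,3,4$ in cyclic order, and give vertex $v$ the colors $2v,2v+1$ modulo $5$:
$$0\mapsto\{0,1\},\quad 1\mapsto\{2,3\},\quad 2\mapsto\{4,0\},\quad 3\mapsto\{1,2\},\quad 4\mapsto\{3,4\}.$$
Sets of cyclically consecutive vertices are disjoint, so this is a $2$-fold coloring with $5$ colors, and $5/2<3=\chi(C_5)$. With five private hub colors it gives, exactly as in Lemma 4, a harmonious coloring of $H(C_5,2)$ with $10$ colors, whereas Lemma 4 itself gives $2\cdot3+5=11$. So we cannot hope to extract $a/t$ colors exactly. We shall lose a logarithmic factor, which is harmless against hardness of order $N^{1-\delta}$.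

To extract a coloring, read the table by colors instead of vertices. In the example, color $0$ occurs at the set $S_0=\{0,2\}$, and similarly $S_1=\{0,3\}$, $S_2=\{1,3\}$, $S_3=\{1,4\}$, $S_4=\{2,4\}$. These sets are independent, and each vertex is in exactly two of them. The sets $S_0,S_3,S_2$ cover all vertices, so we get a proper coloring with three colors.

**Lemma 5.** From a harmonious coloring $c$ of $H=H(F,t)$ with $a$ colors one can compute, in time polynomial in $|V(H)|$, a proper coloring of $F$ with at most $\frac at(1+\ln N)$ colors.

*Proof.* **Step 1: turn colors into independent sets.** For each of the $a$ colors $j$ let $S_j=\{v\in V(F):j\in c(X_v)\}$. If adjacent $u,v$ were both in $S_j$, the color $j$ would occur in $X_u$ and in $X_v$, contradicting (2). So $S_j$ is independent. Every $v$ lies on some edge of $F$, so by (2) the $t$ vertices of $X_v$ have $t$ distinct colors. Hence each $v$ lies in exactly $t$ of the $a$ sets $S_j$. In particular $a\ge t$.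

**Step 2: show that some set always covers a large share.** Let $R\ne\emptyset$ be the set of vertices not yet covered. Counting pairs $(v,j)$ with $v\in R\cap S_j$ gives $\sum_j|S_j\cap R|=t|R|$. There are $a$ sets, so some $S_j$ contains at least $\frac ta|R|$ vertices of $R$. The greedy rule chooses a set $S_j$ with $|S_j\cap R|$ largest.

**Step 3: count the greedy steps.** After $s$ steps at most $N(1-t/a)^s$ vertices are uncovered. Take $s=\lceil\frac at\ln N\rceil$. As $F$ has an edge, $N\ge2$ and $s\ge1$. Since $0\le1-x<e^{-x}$ for $0<x\le1$, the number of uncovered vertices is less than $Ne^{-st/a}\le1$. So it is $0$. The number of sets used is at most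
$$\Big\lceil\frac at\ln N\Big\rceil\le\frac at\ln N+1\le\frac at(1+\ln N),$$
where the last inequality uses $a\ge t$.

**Step 4: read off the coloring.** Assign each vertex of $F$ to one chosen set containing it. The classes are independent, so this is a proper coloring, and everything was done in polynomial time. $\square$

## 6. Blocks of size $M$, and the proof of Theorem 1

By Lemma 4 the cost of the blocks is $t\chi(F)$ and the cost of the hubs is $M$. With $t=M$ the hubs cost no more than the blocks. From now on $H=H(F,M)$. Since $M\le N(N-1)/2$,
$$h(H)\le M(\chi(F)+1)\le2M\chi(F)\le N^2\chi(F),\qquad |V(H)|=M(N+1)\le\frac{N(N-1)(N+1)}2\le N^3.\tag{3}$$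

Suppose an algorithm outputs a harmonious coloring of $H$ with $a\le\rho\,h(H)$ colors, where $\rho$ may depend on $H$. Lemma 5 with $t=M$ and then (3) yield, in polynomial time, a proper coloring of $F$ with $b$ colors, where
$$b\le(1+\ln N)\frac aM\le(1+\ln N)\,\rho\,\frac{h(H)}M\le2\rho\,(1+\ln N)\,\chi(F).\tag{4}$$
The factor $M$ has canceled.

*Proof of Theorem 1.* Suppose a constant factor approximation algorithm with constant $\rho$ exists on bipartite graphs. Given $F$, construct the bipartite graph $H(F,M)$, which has at most $N^3$ vertices, run the algorithm, and apply (4). In polynomial time this colors $F$ with at most $2\rho(1+\ln N)\chi(F)$ colors. For $N$ large, $2\rho(1+\ln N)\le N^{1/2}$. By Zuckerman's theorem with $\delta=1/2$, $\mathrm P=\mathrm{NP}$. $\blacksquare$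

## 7. The exponents $1/3$ and $1/2$: proof of Theorem 2(1)

Now $\rho$ may grow, and we check how fast it can grow before (4) becomes useless. In both parts, replacing $\varepsilon$ by a smaller positive number only makes the assumed guarantee weaker, since $n\ge1$ and $h\ge1$. So we may assume that $\varepsilon$ is small.

**Step 1: the bound in terms of $n$.** Assume $\varepsilon<1/3$, and suppose an algorithm achieves the ratio $Cn^{1/3-\varepsilon}$. On $H$ its ratio is $\rho=C|V(H)|^{1/3-\varepsilon}$, and $|V(H)|\le N^3$ gives $\rho\le CN^{1-3\varepsilon}$. By (4),
$$b\le2C(1+\ln N)\,N^{1-3\varepsilon}\chi(F)\le N^{1-2\varepsilon}\chi(F)$$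
for $N$ large, since $2C(1+\ln N)\le N^{\varepsilon}$ for $N$ large. By Zuckerman's theorem with $\delta=2\varepsilon$, $\mathrm P=\mathrm{NP}$.

**Step 2: the bound in terms of $h$.** Assume $\varepsilon<1/2$, and suppose an algorithm achieves the ratio $C\,h(G)^{1/2-\varepsilon}$, so $\rho=C\,h(H)^{1/2-\varepsilon}$ on $H$. The bound $h(H)\le N^2\chi(F)$ from (3) may be as large as $N^3$, and then $\sqrt{h(H)}$ could exceed $N$, so (4) alone may say nothing. But this happens only if $\chi(F)$ is large, and then coloring the vertices of $F$ all differently is already good enough. So, given $F$, output the better of the coloring from (4) and the trivial coloring with $N$ colors.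

If $\chi(F)>N^\varepsilon$, the trivial coloring uses $N=N^{1-\varepsilon}N^{\varepsilon}\le N^{1-\varepsilon}\chi(F)$ colors.

If $\chi(F)\le N^\varepsilon$, then $h(H)\le N^{2+\varepsilon}$ by (3), and
$$\rho\le C\,N^{(2+\varepsilon)(1/2-\varepsilon)}=C\,N^{1-\frac32\varepsilon-\varepsilon^2}.$$
By (4), $b\le2C(1+\ln N)N^{1-\frac32\varepsilon-\varepsilon^2}\chi(F)\le N^{1-\varepsilon}\chi(F)$ for $N$ large.

The procedure need not know which case holds. In both cases it colors $F$ with at most $N^{1-\varepsilon}\chi(F)$ colors, so $\mathrm P=\mathrm{NP}$ by Zuckerman's theorem with $\delta=\varepsilon$. $\blacksquare$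

## 8. Coloring every graph with $5L^{3/2}$ colors

We turn to the algorithm. Let $G$ have $n$ vertices, $m\ge1$ edges and maximum degree $\Delta$, with $L$ as before. So $L\ge2$, $\Delta\le L-1$ and $2m\le L^2$.

Try a plain greedy coloring, one vertex at a time. A color for $v$ must avoid the colors at distance $1$ and $2$, and must not repeat a color pair: if a neighbor $u$ is colored and some edge already has the colors $c(u)$ and $j$, then $v$ must not get $j$. The number of colors excluded because of $u$ is at most the number of edges with an end colored $c(u)$, hence at most the sum of the degrees in that color class. To control this, close a color once the degree sum of its class reaches $L$. A class then has degree sum less than $L+\Delta<2L$, and at most $2m/L\le L$ colors are closed. A vertex of degree $d$ faces at most $d\Delta$ exclusions from distances $1$ and $2$, at most $2dL$ from repeated pairs, and at most $L$ closed colors. With $d$ near $L$ our bound is only of order $L^2$, and the $L^{3/2}$ that Proposition 3 suggests is out of reach.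

The trouble is the factor $d$ for vertices of large degree. But there are few such vertices: at most $2m/s\le L^2/s$ have degree at least $s$. Give each of these a private color, at a total cost of $L^2/s$. The other vertices have $d<s$, and the exclusions number about $2sL$. The two costs have the same order for $s=\sqrt L$, and both are then of order $L^{3/2}$.

**Lemma 6.** There is a polynomial-time algorithm that outputs, for every graph $G$ with at least one edge, a harmonious coloring with at most $5L^{3/2}$ colors.

*Proof.* **Step 1: define the coloring.** Call a vertex *big* if its degree is at least $\sqrt L$, and *small* otherwise. First give each big vertex its own private color. Then color the small vertices one at a time from a separate palette $P$ of $q=\lceil2L^{3/2}+2L\rceil$ colors. For $j\in P$ let $D_j$ be the current sum of the $G$-degrees of the vertices colored $j$. When a small vertex $v$ of degree $d<\sqrt L$ is to be colored, call $j\in P$ *forbidden* if one of the following holds: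

* (a) some already colored vertex at distance $1$ or $2$ from $v$ in $G$ has color $j$;
* (b) for some already colored small neighbor $u$ of $v$, there is already an edge of $G$ both of whose ends are colored, with colors $c(u)$ and $j$;
* (c) $D_j\ge L$.

Give $v$ any color of $P$ that is not forbidden.

To see (b) at work, let $G$ consist of two disjoint edges $xy$ and $x'y'$. Then $L=2$, all vertices are small, and $q=\lceil 4\sqrt2+4\rceil=10$. Suppose $x,y,x'$ have received the colors $1,2,1$ in this order. This is allowed, as $D_1=1<2$ when $x'$ is colored and $x'$ has no colored neighbor. When $y'$ is colored, (b) with $u=x'$ forbids $2$ because of the edge $xy$; neither (a) nor (c) does.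

**Step 2: an allowed color always exists.** A color $i\in P$ is used on a new vertex only if $D_i<L$ before, and that vertex has degree less than $\sqrt L$. So always $D_i<L+\sqrt L$.

If $d\ge 1$, at most $d+d(\Delta-1)=d\Delta\le dL$ vertices lie at distance $1$ or $2$ from $v$, and there are none if $d=0$. So (a) forbids at most $dL$ colors. For each $u$ in (b), the number of edges with an end of color $c(u)$ is at most $D_{c(u)}<L+\sqrt L$, and each such edge forbids at most one color. There are at most $d$ choices of $u$, so (b) forbids at most $d(L+\sqrt L)$ colors. Finally $\sum_{j\in P}D_j\le2m\le L^2$, so at most $L$ colors have $D_j\ge L$, and (c) forbids at most $L$ colors. As $d<\sqrt L$, the number of forbidden colors is at most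
$$dL+d(L+\sqrt L)+L<L^{3/2}+(L^{3/2}+L)+L=2L^{3/2}+2L\le q,\tag{5}$$
so some color of $P$ is allowed.

**Step 3: the coloring is harmonious.** It is proper. Indeed, a big vertex has a private color, different from all others, and of two adjacent small vertices the later one avoids the color of the earlier one by (a).

Suppose distinct edges $xy$ and $x'y'$ satisfy $c(x)=c(x')=i$ and $c(y)=c(y')=j$. As the coloring is proper, $i\ne j$, so $x\ne y'$ and $y\ne x'$.

Let first $x=x'$. Then $y\ne y'$, and these two vertices have the common neighbor $x$, so they are at distance at most $2$, and they have the same color. They cannot both be big, since private colors differ. One big and one small is impossible, as the palettes are disjoint. Both small is impossible by (a), applied when the later one was colored. The case $y=y'$ is the same after exchanging the roles of $x,x',i$ and $y,y',j$.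

Let now $x\ne x'$ and $y\ne y'$. Then $x,x',y,y'$ are four distinct vertices. Each of the colors $i,j$ occurs at least twice, so neither is private, and all four vertices are small. We may exchange the two edges, and we may exchange the two colors; with these exchanges any of the four vertices can be given the name $y'$. So let $y'$ be the last of the four to be colored. At that time $x'$ was an already colored small neighbor of $y'$, with color $i$, and $xy$ was an edge with both ends colored, with colors $i$ and $j$. So $j$ was forbidden for $y'$ by (b) with $u=x'$, a contradiction.

Big neighbors need no rule like (b). A private color occurs at one vertex only, so a repeated pair with a private color would involve two edges at the same vertex, which is the first case.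

**Step 4: count the colors.** The degrees sum to $2m$, so there are at most $2m/\sqrt L\le L^{3/2}$ big vertices. In total at most
$$L^{3/2}+q\le L^{3/2}+2L^{3/2}+2L+1$$
colors are used. Since $L\ge2$, we have $2L=\frac{2}{\sqrt L}L^{3/2}\le\sqrt2\,L^{3/2}$ and $1\le2^{-3/2}L^{3/2}$. As $3+\sqrt2+2^{-3/2}<3+1.42+0.36<5$, the total is at most $5L^{3/2}$.

**Step 5: running time.** Whether a vertex is big can be decided in integers, since it means that the square of its degree is at least $L$. Also $q=\lceil\sqrt{4L^3}\,\rceil+2L$. Checking (a), (b) and (c) for all colors takes polynomial time for each vertex. $\square$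

## 9. The ratios $3n^{1/3}$ and $5\sqrt h$: proof of Theorem 2(2) and (3)

*Proof of Theorem 2(2).* The trivial coloring with $n$ distinct colors is good when $L$ is large compared with $n$; Lemma 6 is good when $L$ is small. So the algorithm outputs the better of the two, using at most $\min\{n,5L^{3/2}\}$ colors. By (1), $h(G)\ge L$, so $n=\frac nL\cdot L\le\frac nL\,h(G)$ and $5L^{3/2}=5L^{1/2}\cdot L\le5L^{1/2}h(G)$. The ratio to $h(G)$ is therefore at most $\min\{n/L,5L^{1/2}\}$. For positive reals $A,B$ we have $\min\{A,B\}\le A^{1/3}B^{2/3}$, and these weights make $L$ cancel:
$$\min\Big\{\frac nL,\;5L^{1/2}\Big\}\le\Big(\frac nL\Big)^{1/3}\big(5L^{1/2}\big)^{2/3}=5^{2/3}n^{1/3}<3n^{1/3},\tag{6}$$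
because $5^2=25<27=3^3$. The ratio is also at most $5L^{1/2}\le5\sqrt{h(G)}$, again by (1). So at most $\min\{3n^{1/3},5\sqrt{h(G)}\}\cdot h(G)$ colors are used. If $G$ has no edges, one color suffices and $h(G)=1$. $\blacksquare$

*Proof of Theorem 2(3).* The lower bound $h(G)\ge L$ is (1), and the upper bound $h(G)\le5L^{3/2}$ is Lemma 6. For the optimality of the exponent, Proposition 3 gives for each $N\ge2$ the graph $H(K_N,N^2)$ with $h\ge(L/3)^{3/2}$ and $L=2N^2+1\to\infty$. $\blacksquare$
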